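# The 2-minors of a non-generic $2\times n$ matrix up to radical

## 1. Two theorems on $\operatorname{ara}(I_2(M))$

**Theorem 1.** Let $K$ be a field, let $n\ge 3$, and let $M$ be a $2\times n$ matrix over a commutative $K$-algebra $R$ whose entries satisfy a nontrivial $K$-linear relation. Then $\sqrt{I_2(M)}$ is the radical of an ideal generated by $2n-4$ elements of $I_2(M)$. In particular
$$\operatorname{ara}(I_2(M))\le 2n-4<2n-3$$
for every non-generic $2\times n$ matrix $M$ of linear forms over $K$.

The second theorem says how sharp this is. Let $n\ge 2$ and let $M=(x_{ij})$ be a $2\times n$ matrix of linear forms in a polynomial ring over $K$. Let $\delta$ be the dimension of the $K$-span of its entries and put $c=2n-\delta$. Let $\mathcal A\subseteq K^{2\times n}$ be the space of matrices $A$ with $\langle A,M\rangle:=\sum A_{ij}x_{ij}=0$; it has dimension $c$. Let $k$ be the dimension of the subspace $W\subseteq K^n$ spanned by all rows of all $A\in\mathcal A$. A basis of $\mathcal A$ has $2c$ rows in total, so $k\le 2c$.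

**Theorem 2.**

* (a) If $\delta\ge n+2$, then $\operatorname{ara}(I_2(M))\ge \delta-3$.
* (b) If $k+c\le n-1$ (in particular, whenever $n\ge 3c+1$), then $\operatorname{ara}(I_2(M))=\delta-3=2n-3-c$.
* (c) Let $n\ge 3$. If $\delta=2n-1$, then $\operatorname{ara}(I_2(M))=2n-4$. Moreover $\operatorname{ara}(I_2(M))=2n-3$ if and only if $M$ is generic; otherwise it is $\le 2n-4$.

Now let us unpack this. Here $I_2(M)$ is the ideal generated by the $2$-minors of $M$. Geometrically, $V(I_2(M))$ is the set of points where $M$ has rank at most $1$, and we ask how few equations cut out this set.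

**Definition.** For an ideal $I$ of a polynomial ring $R$ over $K$, the arithmetical rank $\operatorname{ara}(I)$ is the smallest $s$ for which there are $a_1,\dots,a_s\in R$ with $\sqrt I=\sqrt{(a_1,\dots,a_s)}$.

For example, $I=(xz,xw,yz,yw)\subseteq K[x,y,z,w]$ has four generators, but $\operatorname{ara}(I)\le 3$: the elements $xz,\ xw+yz,\ yw$ suffice. Indeed, modulo these three, $(xw)^2\equiv -(xw)(yz)=-(xz)(yw)\equiv 0$, and likewise $(yz)^2\equiv 0$.

**Definition.** A $2\times n$ matrix is generic if its $2n$ entries are distinct independent variables. A $2\times n$ matrix of linear forms (each entry homogeneous of degree $1$, or zero) is non-generic if no linear change of variables makes it generic; equivalently, its $2n$ entries are linearly dependent over $K$, that is, $\delta<2n$.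

Bruns and Schwänzl showed that $\operatorname{ara}(I_2(X))=2n-3$ for a generic $X$, over every field. Bolognini, Caminata, Macchia and Mostafazadehfard ("Cohomological dimension and arithmetical rank of some determinantal ideals", arXiv:1503.06184, 2015) ask: as soon as the entries satisfy even one linear relation, does the number of equations drop, when $n\ge 3$? Theorem 1 answers yes, always. By Theorem 2(c), a single relation lowers the number by exactly one, and the case $c=0$ of (b) recovers the theorem of Bruns and Schwänzl.

The hypothesis $n\ge 3$ in Theorem 1 cannot be dropped. For $n=2$ the matrix $\begin{pmatrix}x&0\\ w&y\end{pmatrix}$ is non-generic, and $I_2=(xy)$ has arithmetical rank $1=2n-3$.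

Here are three examples of the numbers $c$ and $k$. We write $E_{ij}$ for the matrix units, and the entries not mentioned are independent variables.

* The only relation is $M_{11}=0$. Then $\mathcal A=KE_{11}$ and $W=\langle e_1\rangle$, so $c=k=1$, and (b) applies for all $n\ge 3$.
* The only relation is $M_{12}=M_{21}$. Then $\mathcal A=K(E_{12}-E_{21})$ and $W=\langle e_1,e_2\rangle$, so $c=1$, $k=2$, and (b) applies for $n\ge 4$. For $n=3$ it says nothing, but (c) gives $\operatorname{ara}=2$.
* The first column is zero. Then $\mathcal A=\langle E_{11},E_{21}\rangle$ and $W=\langle e_1\rangle$, so $c=2$ and $k=1$. For $n\ge 4$, (b) gives $\operatorname{ara}=2n-5=2(n-1)-3$. This is as it should be: the remaining $2\times(n-1)$ matrix is generic.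

## 2. Testing radicals at points, and normalizing a relation

We use two tools throughout. The first turns equality of radicals into a statement about matrices over fields.

**Radical test.** Let $J\subseteq I$ be ideals of a commutative ring $R$. If every homomorphism $\varphi:R\to L$ to a field with $\varphi(J)=0$ satisfies $\varphi(I)=0$, then $\sqrt J=\sqrt I$.

*Proof.* Let $\mathfrak p\supseteq J$ be prime. The map $R\to\operatorname{Frac}(R/\mathfrak p)$ kills $J$, hence kills $I$, so $I\subseteq\mathfrak p$. As $\sqrt J$ is the intersection of all such $\mathfrak p$, we get $I\subseteq\sqrt J$. The inclusion $\sqrt J\subseteq\sqrt I$ is clear. $\square$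

Once $\varphi$ is fixed, we denote images under $\varphi$ by bars. Thus $\overline M$ is a matrix over a field, and $\varphi(I_2(M))=0$ means $\operatorname{rank}\overline M\le 1$.

The second tool brings a relation into standard form. Write it as $\langle A,M\rangle=\operatorname{tr}(A^TM)=0$ with $A\in K^{2\times n}$ nonzero. For $P\in GL_2(K)$ and $Q\in GL_n(K)$, the $2$-minors of $PMQ$ are $K$-linear combinations of those of $M$, and conversely, so $I_2(PMQ)=I_2(M)$. The matrix $A'=P^{-T}AQ^{-T}$ is a relation for $PMQ$:
$$\operatorname{tr}\big(A'^{\,T}PMQ\big)=\operatorname{tr}\big(Q^{-1}A^TP^{-1}PMQ\big)=\operatorname{tr}(A^TM)=0 .$$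
Since any two matrices of equal rank over $K$ are equivalent, we can choose $P,Q$ so that $A'$ is $E_{11}$ if $\operatorname{rank}A=1$, and $E_{12}-E_{21}$ if $\operatorname{rank}A=2$. So a single relation takes one of two forms, after replacing $M$ by $PMQ$:
$$\text{Case 1: } M_{11}=0;\qquad\qquad \text{Case 2: } M_{12}=M_{21}. \tag{1}$$

## 3. Antidiagonal sums of minors: $2n-3$ equations for any matrix

For a $2\times n$ matrix $N$ with columns $c_1,\dots,c_n$ over a commutative ring, put $[i\,l]_N=\det(c_i,c_l)$ and
$$\sigma_t(N)=\sum_{i<l,\ i+l=t}[i\,l]_N,\qquad 3\le t\le 2n-1 .$$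
There are $2n-3$ of these sums. For $n=4$ they are
$$[12],\quad [13],\quad [14]+[23],\quad [24],\quad [34].$$
(The matrix $\begin{pmatrix}x&y&0&0\\0&0&z&w\end{pmatrix}$ has $\sigma_3=\sigma_7=0$ and $\sigma_4,\sigma_5,\sigma_6$ equal to $xz,\ xw+yz,\ yw$; this is the example of Section 1.)

What do we lose if we impose only the first few equations $\sigma_t=0$? The next lemma gives the exact answer, with $e$ counting how many sums at the top are left out.

**Lemma 3.** Let $N$ be a $2\times n$ matrix over a field $L$, let $0\le e\le n-2$, and suppose $\sigma_t(N)=0$ for $3\le t\le 2n-1-e$. Then $\operatorname{rank}N\le 1$ or $c_1=\dots=c_{n-1-e}=0$.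

*Proof.* Suppose the second alternative fails, and let $r\le n-1-e$ be minimal with $c_r\ne 0$. We show by induction on $j$ that $c_j\in Lc_r$ for $r<j\le n$. Assume this for $c_{r+1},\dots,c_{j-1}$. Since
$$3\le r+j\le r+n\le 2n-1-e,$$
we have $\sigma_{r+j}(N)=0$. Look at the terms $[i\,l]$ of this sum, with $i<l$ and $i+l=r+j$.

* If $i<r$, then $c_i=0$ and the term vanishes.
* If $i>r$, then $r<i<l=r+j-i<j$, so $c_i$ and $c_l$ both lie in $Lc_r$ by induction, and the term vanishes.
* If $i=r$, then $l=j$.

Hence $[r\,j]=\sigma_{r+j}(N)=0$. As $c_r\neq 0$, this gives $c_j\in Lc_r$. So all columns lie in $Lc_r$, and $\operatorname{rank}N\le 1$. $\square$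

For $e=0$ the second alternative says that the first $n-1$ columns vanish, which also forces rank at most $1$. So, for $n\ge 2$,
$$\text{if all } \sigma_3(N),\dots,\sigma_{2n-1}(N) \text{ vanish, then } \operatorname{rank}N\le 1. \tag{2}$$
By the radical test, $2n-3$ equations are enough for every $2\times n$ matrix. We want to save one when there is a relation.

## 4. Leaving out the last sum: where it fails for $n=3$, and a repair

Take $n=3$ and a zero entry:
$$M=\begin{pmatrix}0&a&b\\ c&d&e\end{pmatrix},\qquad [12]=-ac,\quad [13]=-bc,\quad [23]=ae-bd .$$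
(The letters $c$ and $e$ are entries in this display only.) We look for two equations. The first thing to try is to leave out $\sigma_5=[23]$ and keep $\sigma_3=[12]$ and $\sigma_4=[13]$. This fails: at $a=e=1$, $b=c=d=0$ both vanish, but $[23]=1$. In general, if we leave out only $\sigma_{2n-1}=[n-1,n]$, Lemma 3 with $e=1$ allows exactly one kind of bad point: the first $n-2$ columns vanish and the last two are independent. The relation $M_{11}=0$ does not exclude such a point, because it says nothing about the last two columns. Moving the relation to the end does not help either. For $\begin{pmatrix}a&b&c\\ d&e&0\end{pmatrix}$, at the point $c=e=1$, $a=b=d=0$, we have $[12]=[13]=0$ and $[23]=-1$.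

So we need the bad points to notice the value of $[n-1,n]$. At a bad point the entry $M_{11}$ is forced to vanish, but it is zero anyway, so this vanishing is wasted. The idea is to use it: put the missing minor into that slot. With $s=ae-bd$ let
$$M'=\begin{pmatrix}s&a&b\\ c&d&e\end{pmatrix},\qquad \sigma_3(M')=sd-ac,\quad \sigma_4(M')=se-bc .$$
Both elements lie in $I_2(M)$. Suppose they vanish at a point of a field. Then
$$s^2=s(ae-bd)=a(se)-b(sd)=a(bc)-b(ac)=0,$$
so $s=0$, and then $ac=bc=0$: all three minors of $M$ vanish. The two equations $d(ae-bd)-ac=0$ and $e(ae-bd)-bc=0$ do the job.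

The general proof is the same idea, with Lemma 3 in place of the computation.

## 5. Proof of Theorem 1: one minor moved into the relation

Let $n\ge 3$. By (1) we may assume that $M_{11}=0$ or $M_{12}=M_{21}$. In both cases put $s=[n-1,n]_M=\sigma_{2n-1}(M)$.

**Step 1. The zero entry, $n\ge 3$.** *The aim is to settle Case 1 by replacing the wasted zero with $s$.* Let $M'$ be $M$ with the $(1,1)$ entry $0$ replaced by $s$, and take the $2n-4$ elements
$$\sigma_3(M'),\dots,\sigma_{2n-2}(M').$$
Since $s\in I_2(M)$, we have $M'\equiv M$ modulo $I_2(M)$. So every minor of $M'$ is congruent to a minor of $M$, and these elements lie in $I_2(M)$. Let $\varphi:R\to L$ be a homomorphism to a field that kills them. Lemma 3 with $e=1$ (allowed because $n\ge 3$) applies to $\overline{M'}$ and leaves two possibilities.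

(i) $\operatorname{rank}\overline{M'}\le 1$. Since $n\ge 3$, columns $n-1$ and $n$ of $M'$ are those of $M$. So $\bar s=[n-1,n]_{\overline{M'}}=0$. Then $\overline M=\overline{M'}$ has rank at most $1$.

(ii) Columns $1,\dots,n-2$ of $\overline{M'}$ vanish. As $n-2\ge 1$, the $(1,1)$ entry vanishes, which says $\bar s=0$. So $\overline M=\overline{M'}$ has its first $n-2$ columns zero. Its only minor that could be nonzero is $[n-1,n]_{\overline M}=\bar s=0$. Hence $\operatorname{rank}\overline M\le 1$.

In both cases $\varphi(I_2(M))=0$, and the radical test finishes Case 1.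

**Step 2. The symmetric relation, $n\ge 4$.** *The aim is to run the same argument when the relation involves two columns.* Let $M'$ be $M$ with the $(2,1)$ entry replaced by $M_{21}+s$, and take again $\sigma_3(M'),\dots,\sigma_{2n-2}(M')$. They lie in $I_2(M)$ for the same reason. Let $\varphi$ kill them and apply Lemma 3 with $e=1$.

(i) If $\operatorname{rank}\overline{M'}\le 1$, then, as in Step 1, the last two columns of $M'$ and $M$ agree. So $\bar s=0$ and $\overline M=\overline{M'}$ has rank at most $1$.

(ii) If columns $1,\dots,n-2$ of $\overline{M'}$ vanish, then columns $1$ and $2$ do, because $n-2\ge 2$. From column $2$ we read $\overline{M_{12}}=0$, and from column $1$ we read $\overline{M_{21}}+\bar s=0$. Since $M_{12}=M_{21}$, we get $\bar s=0$. Now $\overline M=\overline{M'}$ has its first $n-2$ columns zero and $[n-1,n]_{\overline M}=\bar s=0$. So it has rank at most $1$.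

**Step 3. The symmetric relation, $n=3$.** *The aim is to treat the one case where the trick breaks down.* It does break down: only column $1$ is forced to vanish, and this is not enough to use the relation. Concretely, take
$$\overline M=\begin{pmatrix}0&-1&1\\-1&-1&0\end{pmatrix},\qquad \bar s=[23]=(-1)\cdot 0-1\cdot(-1)=1,\qquad \overline{M'}=\begin{pmatrix}0&-1&1\\0&-1&0\end{pmatrix}.$$
Here $\sigma_3(\overline{M'})=\sigma_4(\overline{M'})=0$ but $\operatorname{rank}\overline M=2$. So we need another pair of equations. Write
$$M=\begin{pmatrix}x_0&x_1&y_0\\ x_1&x_2&y_1\end{pmatrix},\qquad S=\begin{pmatrix}x_0&x_1\\ x_1&x_2\end{pmatrix},\qquad w=\begin{pmatrix}y_1\\-y_0\end{pmatrix}.$$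
Then $Sw$ has the entries
$$[13]=x_0y_1-x_1y_0,\qquad [23]=x_1y_1-x_2y_0 .$$
Over a field, a symmetric $S$ with $\det S=0$ has the form $\lambda vv^T$. (In rank $1$ write $S=uv^T$; symmetry makes $u$ and $v$ proportional.) Then $w^TSw=\lambda(v^Tw)^2$ vanishes only if $Sw=\lambda v(v^Tw)$ does. So the single equation $w^TSw=0$ replaces the two equations $Sw=0$. This suggests the two elements
$$F=\det S=x_0x_2-x_1^2=[12],\qquad G=w^TSw=x_0y_1^2-2x_1y_0y_1+x_2y_0^2=y_1[13]-y_0[23].$$
Both lie in $I_2(M)$. Expanding,
$$x_0G-[13]^2=x_0x_2y_0^2-x_1^2y_0^2=y_0^2F,\qquad x_2G-[23]^2=x_0x_2y_1^2-x_1^2y_1^2=y_1^2F .$$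
So $[13]^2=x_0G-y_0^2F$ and $[23]^2=x_2G-y_1^2F$ lie in $(F,G)$, and $[12]=F$. Hence $\sqrt{(F,G)}=\sqrt{I_2(M)}$, with $2=2n-4$ elements. The identities hold in every commutative ring, so characteristic $2$ needs no special care.

The three steps cover all cases of (1), and Theorem 1 is proved. $\blacksquare$

## 6. Several relations: the upper bound in Theorem 2(b)

With $c$ independent relations we would like to leave out the last $c$ sums and move each of them into its own relation. In Steps 1 and 2 this needed two things: the slots lie in columns that the lemma forces to vanish, and the sums we leave out involve only columns that the slots do not touch. The condition $k+c\le n-1$ guarantees both.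

**Proposition 4.** If $n\ge 2$ and $k+c\le n-1$, then $\operatorname{ara}(I_2(M))\le 2n-3-c$.

**Step 1. Concentrate the relations in the first $k$ columns.** *This makes room at the right-hand end.* Replace $M$ by $MQ$ and $\mathcal A$ by $\mathcal AQ^{-T}$ with $Q\in GL_n(K)$. By Section 2 the ideal does not change, and $\mathcal AQ^{-T}$ is the relation space of $MQ$. The space $W$ becomes $WQ^{-T}$. We choose $Q$ so that $W=\langle e_1,\dots,e_k\rangle$. Then all $A\in\mathcal A$ are supported in the first $k$ columns. Put
$$m=n-1-c\ge k .$$
Moreover $c\le n-2$. Indeed, if $c\ge 1$ then $k\ge 1$ and $c\le n-1-k\le n-2$; if $c=0$, this is $n\ge 2$.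

**Step 2. Define the perturbation.** *Each sum that we leave out gets a slot dual to one relation.* Choose a basis $A_1,\dots,A_c$ of $\mathcal A$. These are linearly independent in the space of matrices supported in the first $k$ columns, and the pairing $\langle\ ,\ \rangle$ is nondegenerate on that space. So there are matrices $B_1,\dots,B_c\in K^{2\times n}$, supported in the first $k$ columns, with $\langle A_i,B_j\rangle=1$ if $i=j$ and $0$ otherwise. For $1\le i\le c$ put
$$s_i=\sigma_{2n-i}(M)=\sum_{p<q,\ p+q=2n-i}[p\,q]_M,\qquad M'=M+\sum_{j=1}^c s_jB_j .$$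
In the sum for $s_i$ we have $p=2n-i-q\ge n-i\ge n-c=m+1$. So
$$s_i \text{ involves only columns of index} >m. \tag{3}$$
The elements we use are $\sigma_t(M')$ for $3\le t\le 2n-1-c$; there are $2n-3-c$ of them. They lie in $I_2(M)$, because $M'\equiv M$ modulo $I_2(M)$.

**Step 3. Check the points.** *We show that where these elements vanish, $M$ has rank at most $1$.* Let $\varphi:R\to L$ be a homomorphism to a field that kills them. Lemma 3 with $e=c$ applies to $\overline{M'}$; note $n-1-e=m$.

(i) Suppose $\operatorname{rank}\overline{M'}\le 1$. The columns of index $>m\ge k$ of $M$ and $M'$ agree. So by (3) each $\bar s_i$ is a sum of minors of $\overline{M'}$, hence zero. Then $\overline M=\overline{M'}$ has rank at most $1$.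

(ii) Suppose the first $m$ columns of $\overline{M'}$ vanish. Since $A_i$ is supported in the first $k\le m$ columns,
$$0=\langle A_i,\overline{M'}\rangle=\langle A_i,\overline M\rangle+\sum_j\bar s_j\langle A_i,B_j\rangle=0+\bar s_i .$$
So all $\bar s_i=0$ and $\overline M=\overline{M'}$. Hence $\sigma_t(\overline M)=\sigma_t(\overline{M'})=0$ for $t\le 2n-1-c$, and $\sigma_{2n-i}(\overline M)=\bar s_i=0$ for $1\le i\le c$. Thus all $\sigma_t(\overline M)$ vanish, and $\operatorname{rank}\overline M\le 1$ by (2).

The radical test gives the proposition. $\square$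

## 7. The lower bound $\delta-3$ from a class on $\mathbb P^1$

We now prove Theorem 2(a). If $s$ equations cut out $V$, then the complement of $V$ is covered by $s$ affine open sets, and a variety with such a cover has no cohomology in very high degrees. So it is enough to find a nonzero class in a high degree. By duality, this becomes a question about low-degree cohomology of the projective rank-one locus. There the extra class comes from a line that every rank-one matrix carries: its left kernel, a point of $\mathbb P^1$.

We use étale cohomology with coefficients $\Lambda=\mathbb Z/\ell$, where $\ell\ne\operatorname{char}K$ is a prime and $K$ is algebraically closed, and omit Tate twists. We recall the textbook facts we need, for separated schemes of finite type over $K$.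

* (E1) $H^*(Z)=H^*(Z_{\rm red})$, and $H^0(Z)=\Lambda$ if and only if $Z$ is nonempty and connected.
* (E2) $H^{2i}(\mathbb P^d)=\Lambda h^i$ for $0\le i\le d$, with $h$ the hyperplane class, and the other groups are zero. The class $h$ restricts to the hyperplane class of a linear subspace.
* (E3) Proper base change: for $f$ proper, the stalk of $R^if_*\Lambda$ at a geometric point is $H^i$ of the geometric fibre.
* (E4) Leray: $E_2^{p,q}=H^p(B,R^q\pi_*\Lambda)\Rightarrow H^{p+q}(Z)$ for $\pi:Z\to B$.
* (E5) For $X\subseteq P$ closed, $P$ proper, $Y=P\setminus X$, there is an exact sequence $\cdots\to H^i(P)\to H^i(X)\to H^{i+1}_c(Y)\to H^{i+1}(P)\to\cdots$.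
* (E6) Poincaré duality: for $Y$ smooth of pure dimension $d$, $H^{2d-i}(Y)$ is dual to $H^i_c(Y)$.
* (E7) Gysin: if $U$ is the complement of the zero section in a line bundle over a smooth $Y$, there is an exact sequence $\cdots\to H^i(U)\to H^{i-1}(Y)\to H^{i+1}(Y)\to\cdots$.
* (E8) Artin vanishing: an affine $Z$ of dimension at most $d$ has $H^i(Z)=0$ for $i>d$.
* (E9) Čech: for an open cover $U=U_1\cup\dots\cup U_s$ there is a spectral sequence $E_1^{p,q}=\bigoplus_{i_0<\dots<i_p}H^q(U_{i_0}\cap\dots\cap U_{i_p})\Rightarrow H^{p+q}(U)$.

The smallest case to keep in mind is $n=2$ and $M$ generic, so $\delta=4=n+2$. Then $X$ is the quadric $\det M=0$ in $\mathbb P^3$, isomorphic to $\mathbb P^1\times\mathbb P^1$. Its $H^2$ has rank $2$, while $H^2(\mathbb P^3)$ has rank $1$. Step 1 below shows that this surplus always appears when $\delta\ge n+2$.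

**Step 0. Reductions.** *We pass to the essential variables and to an algebraically closed field.* Suppose $\sqrt{I_2(M)}=\sqrt{(a_1,\dots,a_s)}$ in $R$. Extend a basis $t_1,\dots,t_\delta$ of the span of the entries to a basis of the linear forms of $R$, and set the additional variables to $0$. The equality of radicals says that a power of each minor lies in $(a_1,\dots,a_s)$ and a power of each $a_i$ lies in $I_2(M)$. These statements survive any ring homomorphism, with the images of the $a_i$. So we may assume $R=K[t_1,\dots,t_\delta]$. For the same reason we may replace $K$ by $\overline K$; the span of the entries keeps dimension $\delta$. Put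
$$V=V(I_2(M))\subseteq\mathbb A^\delta,\quad U=\mathbb A^\delta\setminus V,\quad X=\operatorname{Proj}(R/I_2(M))\subseteq\mathbb P^{\delta-1},\quad Y=\mathbb P^{\delta-1}\setminus X .$$
Since $n\ge 2$, we have $\delta-1\ge n+1\ge 3$.

**Step 1. $X$ is connected, and $H^2(\mathbb P^{\delta-1})\to H^2(X)$ is not surjective.** *The aim is the extra class in $H^2(X)$.* Let
$$\widetilde X=\{(p,[u:v]) : u\,x_{1j}(p)+v\,x_{2j}(p)=0\ \text{ for all } j\}\subseteq\mathbb P^{\delta-1}\times\mathbb P^1 .$$
A point of $\widetilde X$ is a point $p$ together with a line in the left kernel of $M(p)$. By (E1) we may work with the reduced schemes of $X$ and $\widetilde X$. If $(p,[u:v])\in\widetilde X$, then $M(p)$ has rank at most $1$, so the first projection gives a proper map $f:\widetilde X\to X$. Let $\pi:\widetilde X\to\mathbb P^1$ be the second projection.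

First, $f$ induces an isomorphism on cohomology. The entries of $M$ span all linear forms, so they do not vanish simultaneously at any $p\in\mathbb P^{\delta-1}$: $M(p)\ne 0$. Hence at every geometric point of $X$ the rank is exactly $1$, and the left kernel in a $2$-dimensional space is a single line. So every geometric fibre of $f$ is topologically one point. By (E3), $Rf_*\Lambda=\Lambda$, and so $H^*(X)\cong H^*(\widetilde X)$ via $f^*$.

Second, look at $\pi$. Its fibre over $[u:v]$ is the linear subspace of $\mathbb P^{\delta-1}$ defined by the $n$ forms $u\,x_{1j}+v\,x_{2j}$. It is a projective space of dimension at least $\delta-1-n\ge 1$. The dimension may vary with $[u:v]$, but $H^0=\Lambda$ and $H^1=0$ for all fibres. By (E3), $\pi_*\Lambda=\Lambda$ and $R^1\pi_*\Lambda=0$. Now (E4) gives two conclusions.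

* $H^0(\widetilde X)=H^0(\mathbb P^1,\Lambda)=\Lambda$. So $H^0(X)=\Lambda$, and $X$ is nonempty and connected.
* The map $\pi^*:H^2(\mathbb P^1)\to H^2(\widetilde X)$ is injective. It is the edge map from $E_2^{2,0}$, and the only differential into $E_2^{2,0}$ starts at $E_2^{0,1}=H^0(\mathbb P^1,R^1\pi_*\Lambda)=0$.

Let $\eta=\pi^*[\mathrm{pt}]\in H^2(\widetilde X)\cong H^2(X)$. It is nonzero. Suppose $\eta=\lambda h$ for some $\lambda\in\Lambda$, with $h$ pulled back from $\mathbb P^{\delta-1}$. Restrict to a fibre $\Phi$ of $\pi$ over a closed point. The map $\Phi\to\mathbb P^1$ factors through a point, so $\eta|_\Phi=0$. But $\Phi$ is a linear subspace of dimension at least $1$, so $h|_\Phi$ generates $H^2(\Phi)=\Lambda$. Hence $\lambda=0$ and $\eta=0$, a contradiction. So $\eta$ is not in the image of $H^2(\mathbb P^{\delta-1})=\Lambda h$.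

In particular $X\ne\mathbb P^{\delta-1}$ as sets, so $Y$ is nonempty.

The hypothesis $\delta\ge n+2$ was used to make the fibres of $\pi$ at least lines, and without it the argument can stop here. For $M=\begin{pmatrix}t_0&t_1&t_2\\ t_1&t_2&t_3\end{pmatrix}$ we have $\delta=4=n+1$, and the fibres of $\pi$ are single points. The curve $X$ is the twisted cubic, isomorphic to $\mathbb P^1$, and $h$ restricts to $3$ times a generator of $H^2(X)$. So the map of Step 1 is surjective whenever $\ell\ne 3$.

**Step 2. $H^{2\delta-4}(U)\ne 0$.** *We move the extra class to a high degree by duality, then from $Y$ to $U$.* Apply (E5) with $P=\mathbb P^{\delta-1}$. From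
$$H^2(\mathbb P^{\delta-1})\to H^2(X)\to H^3_c(Y)$$
and Step 1 we get $H^3_c(Y)\ne 0$. From
$$H^0(\mathbb P^{\delta-1})\to H^0(X)\to H^1_c(Y)\to H^1(\mathbb P^{\delta-1})=0$$
we get $H^1_c(Y)=0$, because the first map is an isomorphism $\Lambda\to\Lambda$ ($X$ is connected). The variety $Y$ is smooth of dimension $\delta-1$, so (E6) gives
$$H^{2\delta-5}(Y)\ne 0,\qquad H^{2\delta-3}(Y)=0 .$$
The minors of $M$ are quadratic forms or zero, so $V$ is a cone containing $0$. Hence $U$ is the complement of the zero section in the total space of the line bundle $\mathcal O(-1)|_Y$. Now (E7) with $i=2\delta-4$ reads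
$$H^{2\delta-4}(U)\to H^{2\delta-5}(Y)\to H^{2\delta-3}(Y)=0 .$$
So $H^{2\delta-4}(U)$ maps onto a nonzero group.

**Step 3. Count the equations.** *A cover by $s$ affine sets bounds the degrees in which cohomology lives.* Since $V=V(a_1,\dots,a_s)$, the set $U$ is the union of the $s$ open sets $\{a_i\ne 0\}$. Here $s\ge 1$, because $U$ is nonempty. All intersections of these sets have the form $\{a_{i_0}\cdots a_{i_p}\ne 0\}$, so they are affine of dimension at most $\delta$ (or empty). In (E9) we have $E_1^{p,q}=0$ for $p>s-1$, and, by (E8), for $q>\delta$. So $H^i(U)=0$ for $i>\delta+s-1$. With Step 2,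
$$2\delta-4\le\delta+s-1,\qquad\text{that is,}\qquad s\ge\delta-3 .$$
This proves Theorem 2(a). $\blacksquare$

## 8. Where the bounds meet: parts (b) and (c) of Theorem 2

**Proof of (b).** *We check that (a) applies and matches Proposition 4.* Let $k+c\le n-1$. If $c\ge 1$, then $k\ge 1$ and $n-c\ge k+1\ge 2$. If $c=0$, then $n-c=n\ge 2$. In both cases $\delta=2n-c\ge n+2$, so (a) gives
$$\operatorname{ara}(I_2(M))\ge\delta-3=2n-3-c .$$
Proposition 4 gives the opposite inequality. Finally, if $n\ge 3c+1$, then $k+c\le 2c+c=3c\le n-1$, so the hypothesis of (b) holds. $\blacksquare$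

**Proof of (c).** *Here Theorem 1 supplies the upper bound, also where (b) does not apply.* Let $n\ge 3$. If $\delta=2n-1$, then $\delta\ge n+2$, so (a) gives $\operatorname{ara}(I_2(M))\ge 2n-4$. The entries are linearly dependent, so Theorem 1 gives $\operatorname{ara}(I_2(M))\le 2n-4$. If $M$ is generic, then $c=k=0$ and (b) gives $\operatorname{ara}(I_2(M))=2n-3$. If $M$ is not generic, Theorem 1 gives $\operatorname{ara}(I_2(M))\le 2n-4$. So the value $2n-3$ occurs exactly for generic $M$. $\blacksquare$
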